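# Graph search with faulty distance predictions: overhead $\Theta(2^{\alpha}|\mathcal E|)$ for the planning problem

## 1. Hop metrics, balls and the doubling constant

Throughout, $G=(V,E)$ is a finite, connected, unweighted, undirected graph. Every edge has length $1$, and $d$ is the shortest-path (hop) metric.

**Balls.** For $v\in V$ and real $t\ge 0$ put $B(v,t)=\{x\in V: d(x,v)\le t\}$. Since $d$ takes integer values, $B(v,t)=B(v,\lfloor t\rfloor)$. For example, $B(v,1/2)=\{v\}$, and $|B(v,1)|=\deg(v)+1$. A ball is connected as a subgraph, because a geodesic from its center to any of its points stays inside it.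

**Doubling dimension.** The doubling dimension $\alpha$ of $G$ is the smallest $\alpha\ge0$ such that, for every $\rho>0$, every ball of radius $2\rho$ can be covered by at most $2^\alpha$ balls of radius $\rho$.

We also need a version that looks only at bounded radii.

**Doubling constants.** For $t>0$ let $\lambda(t)$ be the least integer such that every ball of radius $\rho\in(0,t]$ can be covered by at most $\lambda(t)$ balls of radius $\rho/2$. This is nondecreasing in $t$. Put $\lambda=\max_t\lambda(t)$. By definition $2^\alpha=\lambda$.

*Example: the path.* Take a path with at least three vertices. A ball of radius $t$ is the same as one of radius $n=\lfloor t\rfloor$. A ball of radius $t/2$ is the same as one of radius $h=\lfloor t/2\rfloor=\lfloor n/2\rfloor$, and $n\le 2h+1$. A ball of radius $n$ consists of at most $2n+1\le 4h+3\le 3(2h+1)$ consecutive vertices, and any $2h+1$ consecutive vertices lie in the ball of radius $h$ about the middle one. So $\lambda\le3$. An inner vertex $v$ has $|B(v,1)|=3$, and balls of radius $1/2$ are single vertices, so $\lambda=3$.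

*Example: the star.* Let $o$ be joined to $\Delta\ge2$ leaves. If $t<1$, a ball of radius $t$ is one point. If $1\le t<2$, a ball of radius $t$ has at most $\Delta+1$ points, the balls of radius $t/2$ are single points, and $B(o,t)$ needs all $\Delta+1$ of them. If $t\ge2$, the single ball $B(o,t/2)$ is all of $V$. So $\lambda(t)=1$ for $t<1$ and $\lambda(t)=\lambda=\Delta+1$ for $t\ge 1$.

The star shows a general inequality that we use later. A ball of radius $1/2$ is one vertex, so covering $B(z,1)$ takes $\deg(z)+1$ balls:
$$\deg(z)+1\le\lambda(1)\qquad\text{for every } z\in V. \tag{1}$$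
In particular $\lambda(1)\ge2$ when $|V|\ge2$.

*Open or closed balls.* The choice does not matter. An open ball of radius $t$ is a closed ball of radius $n=\lceil t\rceil-1$. The open ball of radius $t/2$ with the same center is the closed ball of radius $\lceil t/2\rceil-1=\lceil (n+1)/2\rceil-1=\lfloor n/2\rfloor$. So in both conventions one covers balls of integer radius $n$ by balls of radius $\lfloor n/2\rfloor$.

## 2. Predictions, error sets and the cost of a search

**The planning problem.** An agent starts at a root $r\in V$ and must reach a goal $g\in V$. Each vertex $v$ carries a prediction $f(v)$, an arbitrary real number, meant to be $d(v,g)$. The agent knows in advance the whole graph, the root and all predictions. It does not know which vertex is $g$, and recognizes $g$ only on visiting it. It visits $r=v_0,v_1,v_2,\dots$ and pays $d(v_{t-1},v_t)$ at step $t$. Its cost is the total distance travelled until it first reaches $g$.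

Should the agent notice $g$ when merely passing through it on the way from $v_{t-1}$ to $v_t$? Our upper bounds never use this, and our lower bound allows it, so the results hold under either reading. If $|V|=1$ the cost is $0$; from now on $|V|\ge2$.

**Error sets.** The set of erroneous vertices is $\mathcal E=\{v: f(v)\ne d(v,g)\}$. The agent cannot compute $\mathcal E$, but for each vertex $v$ it can compute what the error set *would be* if $v$ were the goal:
$$\mathrm{Err}(v)=\{x: f(x)\ne d(x,v)\},\qquad \varphi(v)=|\mathrm{Err}(v)|,\qquad S_k=\{v:\varphi(v)\le k\}.$$
Thus $\mathrm{Err}(g)=\mathcal E$, $\varphi(g)=|\mathcal E|$, and $S_k\subseteq S_{k'}$ for $k\le k'$. The set $S_k$ contains the candidates that remain if one believes there are at most $k$ errors.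

*Example.* Take the path $0,1,2,3,4$ with $f=(3,2,1,2,1)$. The distance vector of vertex $3$ is $(3,2,1,0,1)$, which differs from $f$ only at vertex $3$, so $\varphi(3)=1$. That of vertex $1$ is $(1,0,1,2,3)$, which differs at $0,1,4$, so $\varphi(1)=3$. The vectors of $0$, $2$, $4$ are $(0,1,2,3,4)$, $(2,1,0,1,2)$, $(4,3,2,1,0)$. Each differs from $f$ everywhere, so $\varphi=5$. Hence $S_0=\emptyset$, $S_1=S_2=\{3\}$, $S_3=S_4=\{1,3\}$ and $S_5=V$.

## 3. Spanning trees in a finite metric space

For a nonempty $X\subseteq V$ let $M(X)$ be the weight of a minimum spanning tree (MST) of the metric space $(X,d)$, that is, of the complete graph on $X$ with edge weights $d$. Put $M(\emptyset)=0$. *Example:* on a path with vertices $0,1,2,\dots$, the set $X=\{0,1,5\}$ has $M(X)=1+4=5$. More generally, for a subset of a path, $M(X)$ is its diameter.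

We use three textbook facts.

**Fact 1 (tours).** Visiting $X$ in preorder of an MST, starting at its root, costs at most $2M(X)$. Indeed the depth-first walk around the tree has length $2M(X)$, and visiting the points in order of first appearance only shortcuts it.

**Fact 2 (walks).** If a connected subgraph of $G$ with $n$ vertices contains $X$, then $M(X)\le2(n-1)$. Indeed a depth-first closed walk on a spanning tree of the subgraph has length $2(n-1)$. Ordering $X$ by first visit gives a Hamiltonian path on $X$ of weight at most $2(n-1)$, and this path is a spanning tree of $(X,d)$.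

**Fact 3 (scales).** For an integer $\eta\ge0$ let $c_\eta(X)$ be the number of components of the graph on $X$ that joins points at distance at most $\eta$; we call these components the $\eta$-components of $X$, and put $c_\eta(\emptyset)=0$. For $X\ne\emptyset$,
$$M(X)=\sum_{\eta\ge0}\bigl(c_\eta(X)-1\bigr).$$

*Proof.* Let $T$ be an MST and let $T_{\le\eta}$ consist of its edges of length at most $\eta$. If $d(x,y)\le\eta$ but $x,y$ were in different components of $T_{\le\eta}$, the path from $x$ to $y$ in $T$ would have an edge longer than $\eta$. Replacing that edge by $xy$ would give a lighter spanning tree, which is impossible. So $T_{\le\eta}$ is a forest with exactly $c_\eta(X)$ components and has $|X|-c_\eta(X)$ edges. Hence exactly $c_\eta(X)-1$ edges of $T$ are longer than $\eta$. Now sum over $\eta$: an edge of length $\ell$ is counted for $\eta=0,\dots,\ell-1$. $\square$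

*Example:* for $X=\{0,1,5\}$ on the path, $c_0=3$, $c_1=c_2=c_3=2$, $c_4=1$, and the sum is $2+1+1+1=5$.

## 4. Linear overhead in the number of errors: the conjecture

How much must bad predictions cost? Even with perfect predictions the agent pays $d(r,g)$. We ask for the extra cost as a function of the number of errors $|\mathcal E|$ and the geometry of $G$.

The question comes from Siddhartha Banerjee, Vincent Cohen-Addad, Anupam Gupta, Zhouzi Li, "Graph Searching with Predictions", arXiv:2212.14220 (2022). Two results may be quoted as background; the proofs below use neither.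

1. If $G$ is a tree of maximum degree $\Delta$, there is a planning algorithm with cost at most $d(r,g)+O(\Delta\cdot|\mathcal E|)$. Any algorithm, even a randomized one, must incur a cost of at least $\max(d(r,g),\Omega(\Delta\cdot|\mathcal E|))$ on some instances.
2. If $G$ has doubling dimension $\alpha$, there is a planning algorithm with cost at most $d(r,g)+2^{O(\alpha)}\cdot O(|\mathcal E|^2)$.

About the square in the second result the authors write: "we conjecture that a cost of $d(r,g) + 2^{O(\alpha)} \cdot |\mathcal{E}|$ should be achievable."

**Conjecture, precisely.** There are absolute constants $c,C>0$ and a planning algorithm such that, for every finite connected unweighted graph $G$ of doubling dimension $\alpha$, every root $r$, every goal $g$ and every prediction function $f$, the algorithm reaches $g$ with cost at most $d(r,g)+C\cdot2^{c\alpha}\cdot|\mathcal E|$.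

The conjecture is true. Theorem 1 proves it with $c=3$, $C=52$ by a short argument. Theorem 2 improves the exponent to $c=1$, and Theorem 3 shows that $c=1$ is optimal.

## 5. Perfect predictions, and one error on a star

*No errors.* If $\mathcal E=\emptyset$ then $f=d(\cdot,g)$, so $f$ vanishes exactly at $g$. The agent reads off $g$, walks there, and pays $d(r,g)$.

*One error on a star.* Let $G$ be the star with center $o$ and $\Delta\ge3$ leaves, let $r$ be a leaf, and put $f(o)=1$ and $f(\ell)=2$ for every leaf $\ell$. If the goal is a leaf $\ell$, the only wrong prediction is at $\ell$ itself, where $f(\ell)=2\ne0$. So $\mathrm{Err}(\ell)=\{\ell\}$ for every leaf, and with one error allowed all leaves look alike. A deterministic agent tries the $\Delta-1$ leaves other than $r$ in some fixed order. The first costs at least $2$ and each further one costs $2$ more, so the last is reached at cost at least $2(\Delta-1)=d(r,g)+2(\Delta-2)$. With $2^\alpha=\Delta+1$ and $|\mathcal E|=1$, the extra cost is $2(2^\alpha-3)$. So for deterministic agents a coefficient of order $2^\alpha$ in front of $|\mathcal E|$ is unavoidable.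

## 6. Candidate sets and a doubling search

The agent can try the candidate sets $S_0,S_1,S_2,S_4,\dots$ in turn, touring each one cheaply. First we need to know that candidates cannot be far apart.

**Lemma 1.** If $u,v\in S_k$, then $d(u,v)\le2k$ and $|\{x: d(x,u)<d(u,v)/2\}|\le2k$. In particular $|S_0|\le1$.

*Proof.* If $d(x,u)\ne d(x,v)$, then $f(x)$ cannot equal both, so $x\in\mathrm{Err}(u)\cup\mathrm{Err}(v)$. Hence at most $2k$ vertices $x$ have $d(x,u)\neq d(x,v)$. Let $D=d(u,v)$. A geodesic from $u$ to $v$ has $D+1$ vertices, and all of them except a possible midpoint have different distances to $u$ and $v$. So $D\le2k$. Next, if $d(x,u)<D/2$, then $d(x,v)\ge D-d(x,u)>D/2>d(x,u)$, so $x$ is again one of the at most $2k$ distinguishing vertices. For $k=0$ the first claim says that $S_0$ has at most one point. $\square$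

**Algorithm.** For $k=0,1,2,4,8,\dots$ in this order, if $S_k\ne\emptyset$, visit all vertices of $S_k$ in preorder of an MST of $(S_k,d)$. At the first nonempty stage, root the MST at some $v\in S_k$ (at $r$ if $r\in S_k$, otherwise arbitrary) and first move to $v$. At every later stage, root the MST at the current position. Stop on reaching $g$.

At a later stage the current position lies in the previous candidate set, hence in the new one, so nothing is paid between stages. By Fact 1 the tour of $S_k$ costs at most $2M(S_k)$. The algorithm is deterministic and uses neither $\alpha$ nor $|\mathcal E|$. It runs in polynomial time: all $\varphi(v)$ come from the distance matrix, and $S_k=V$ as soon as $k\ge|V|$, so there are $O(\log|V|)$ stages besides the first.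

*Example.* On the path of Section 2 with $r=4$ and $g=1$ we have $|\mathcal E|=\varphi(1)=3$. Stage $0$ is empty, stage $1$ moves to vertex $3$, stage $2$ does nothing, and stage $4$ moves to vertex $1$. The cost is $1+2=3=d(r,g)$.

The next lemma turns the whole question into one about spanning trees.

**Lemma 2 (reduction).** Let $k^*=|\mathcal E|$. If $k^*=0$, the cost is $d(r,g)$. If $k^*\ge1$ and $M(S_k)\le Ak$ for all integers $1\le k\le2k^*$, then the cost is at most $d(r,g)+(4+8A)k^*$.

*Proof.* If $k^*=0$, then $g\in S_0$, so $S_0=\{g\}$ by Lemma 1 and the agent goes straight to $g$.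

Let $k^*\ge1$ and let $K$ be the first of $1,2,4,\dots$ with $K\ge k^*$; then $K<2k^*$. Since $\varphi(g)=k^*\le K$, we have $g\in S_K$, so the agent reaches $g$ no later than in stage $K$. The vertex $v$ to which it first moves lies in some $S_k$ with $k\le K$, hence in $S_K$. By Lemma 1, $d(r,v)\le d(r,g)+d(g,v)\le d(r,g)+2K$. Stage $0$ has a tour of cost $0$, because $|S_0|\le1$. The other tours cost at most $2A(1+2+4+\dots+K)\le4AK$. The total is at most $d(r,g)+(2+4A)K\le d(r,g)+(4+8A)k^*$. $\square$

*The path by hand.* If $G$ is a path, $M(S_k)$ is the diameter of $S_k$, which is at most $2k$ by Lemma 1. So $A=2$ works, and the cost is at most $d(r,g)+20|\mathcal E|$. In general it remains to bound $M(S_k)$ linearly in $k$.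

## 7. Sparse balls around candidates: exponent $3$

**A count that gives $k^2$.** The obvious bound is $M(S_k)\le|S_k|\cdot\mathrm{diam}(S_k)\le|S_k|\cdot2k$. The proof below shows that $|S_k|\le2\lambda^3k$, so this bound becomes $4\lambda^3k^2$: linear in the wrong power. The loss is at one point: each candidate is charged the full diameter $2k$ for being attached to the tree. But Lemma 1 says more than a diameter bound. When $S_k$ is spread out, the neighborhood of each candidate contains few vertices *in total*. Inside a connected set with $2k$ vertices, Fact 2 spans *any* subset, however many points it has, at cost less than $4k$. So we pay a long edge once per neighborhood, not once per candidate.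

**Theorem 1.** The algorithm reaches $g$ with cost at most $d(r,g)+52\cdot2^{3\alpha}|\mathcal E|$.

*Proof.* By Lemma 2 it suffices to show $M(S_k)\le6\lambda^3k$ for every $k\ge1$, because $4+8\cdot 6\lambda^3\le52\lambda^3=52\cdot 2^{3\alpha}$. Let $S=S_k$. If $|S|\le1$ then $M(S)=0$, so let $|S|\ge2$.

**Few vertices near each candidate.** The purpose is to fix a scale at which every candidate has a sparse neighborhood. Let $R=\min_{u\in S}\max_{v\in S}d(u,v)$, attained at $u$. Since $|S|\ge2$, $R\ge1$. For every $p\in S$ some $v\in S$ has $d(p,v)\ge R$, so Lemma 1 gives
$$|\{x: d(x,p)<R/2\}|\le2k\qquad\text{for every }p\in S. \tag{2}$$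

**Few neighborhoods.** The purpose is to cover $S$ by such neighborhoods. By the choice of $u$, $S\subseteq B(u,R)$. Halving the radius three times, $S$ is covered by at most $\lambda^3$ balls of radius $R/8$. Discard those that miss $S$, and for each remaining ball $\beta_i$ choose $p_i\in S\cap\beta_i$. Any two points of $\beta_i$ are at distance at most $R/4$, so $S\cap\beta_i\subseteq B(p_i,R/4)$. Since $R/4<R/2$, the ball $B(p_i,R/4)$ has at most $2k$ vertices by (2). (Hence $|S|\le2\lambda^3k$, as announced.)

**Assembling the tree.** The ball $B(p_i,R/4)$ is connected, so Fact 2 gives $M(S\cap\beta_i)\le4k$. Joining each $p_i$ to $p_1$ costs at most $2k$ by Lemma 1. The union of the trees on the sets $S\cap\beta_i$ and these joining edges is a connected graph on $S$, so $M(S)\le\lambda^3(4k+2k)=6\lambda^3k$. $\square$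

This proves the conjecture with $c=3$ and $C=52$.

## 8. Covering once instead of three times

**Theorem 2.** The same algorithm reaches $g$ with cost at most
$$d(r,g)+346\cdot\lambda(6|\mathcal E|)\cdot|\mathcal E|\ \le\ d(r,g)+346\cdot2^\alpha\cdot|\mathcal E|,$$
where the middle expression (the one on the left here) is read as $d(r,g)$ if $|\mathcal E|=0$. So doubling is needed only for balls of radius at most $6|\mathcal E|$.

**Where a single halving fails.** The factor $\lambda^3$ came from halving three times, so try to halve once. Cover $B(u,R)\supseteq S$ by $\lambda$ balls $B(c_i,R/2)$ and assign each candidate to one of them, which gives pieces $C_i$. Join each $s\in C_i$ to $c_i$ by a geodesic. All its vertices except possibly $s$ lie in the open ball $H_i=\{x: d(x,c_i)<R/2\}$. If we knew $|H_i|=O(k)$, Fact 2 would apply, up to counting the endpoints $s$. But $c_i$ need not be a candidate, and Lemma 1 counts vertices only around candidates. What we know about $x\in H_i$ is that $d(x,s)<R$ for every $s\in C_i$, and this alone does not make $x$ an error of anything.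

It would make $x$ an error if $f(x)\ge R$: then $f(x)>d(x,s)$, so $x\in\mathrm{Err}(s)$, and there are at most $k$ such $x$. So we want to replace $R$ by a radius $\rho$ read off from $f$ with two properties:

- only $O(k)$ vertices have $f<\rho$;
- the candidates lie in one ball of radius $\rho$.

The first property dictates the choice of $\rho$: essentially the $2k$-th smallest value of $f$. The second then holds only in part. If $f(y)\le\rho$, the candidates $s$ for which $y$ is *not* an error satisfy $d(y,s)=f(y)\le\rho$, so *those* candidates lie in $B(y,\rho)$. Each candidate disagrees with at most $k$ vertices, hence agrees with at least half of the $2k$ or more vertices $y$ with $f(y)\le\rho$. So for a suitable $y_0$ the candidates that agree with $y_0$ should carry about half of the problem. It is not enough to keep half of the *points* of $S$, since the discarded half might be the spread-out one. We must keep half of the *spanning-tree weight*, and Fact 3 writes this weight as a sum of component counts, which can be averaged.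

**The endpoints are a real issue.** Take the star of Section 5 with $\Delta\ge3$ and $k=1$. The candidates $S_1$ are the $\Delta$ leaves (the center has $\varphi(o)=\Delta+1$). The smallest value $\rho$ of $f$ with $|\{f\le\rho\}|\ge2$ is $\rho=2$. All leaves agree with $y_0=o$, and $B(o,2)$ is covered by the single ball $B(o,1)$. The open ball $H=\{x:d(x,o)<1\}$ is $\{o\}$, one vertex, while there are $\Delta$ endpoints, all with $f=\rho$ and all pairwise at distance exactly $\rho$. So the number of endpoints must be bounded separately, and the best we can hope for is a bound of order $\Lambda k$ (here $\lambda(3)=\Delta+1$). The delicate case is precisely that of many candidates with $f=\rho$ at pairwise distance exactly $\rho$. A double count of (error, candidate) incidences one step before distance $\rho$ will settle it.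

By Lemma 2, Theorem 2 follows from this statement.

**Proposition 1.** For $k\ge1$, $M(S_k)\le43\,\Lambda k$, where $\Lambda=\lambda(3k)$.

*Proof of Theorem 2 from Proposition 1.* If $|\mathcal E|=0$, use the first part of Lemma 2. Otherwise let $k^*=|\mathcal E|\ge1$. For $1\le k\le2k^*$ we have $\lambda(3k)\le\lambda(6k^*)$, so Lemma 2 applies with $A=43\lambda(6k^*)$. Finally $4+8\cdot43\,\lambda(6k^*)\le346\,\lambda(6k^*)$, because $\lambda(6k^*)\ge\lambda(1)\ge2$. $\square$

## 9. Proof of Proposition 1

Let $S=S_k$. If $|S|\le1$ then $M(S)=0$, so let $|S|\ge2$. If $|V|<3k$, Fact 2 applied to $G$ itself gives $M(S)\le6k\le3\Lambda k$, since $\Lambda\ge2$. So let $|V|\ge3k$.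

**Step 1: a threshold $\rho$ read off from $f$.** The purpose is to find $\rho$ with few vertices below it, and to check that $\rho\le3k$, so that $\Lambda=\lambda(3k)$ controls balls of radius $\rho$.

Let $\rho$ be the smallest value of $f$ such that $Y:=\{x: f(x)\le\rho\}$ has $|Y|\ge2k$. It exists since $|V|\ge2k$. The set $\{f<\rho\}$ is empty or equals $\{f\le\rho'\}$ for the next smaller value $\rho'$ of $f$, so by minimality
$$|\{f<\rho\}|\le2k-1. \tag{3}$$
Fix any $s\in S$.

- *$\rho\ge0$.* Since $|Y|\ge2k>k\ge|\mathrm{Err}(s)|$, some $y\in Y$ has $d(y,s)=f(y)\le\rho$.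
- *$\rho\le3k-1$.* If $d(x,s)<\rho$, then either $x\in\mathrm{Err}(s)$ or $f(x)=d(x,s)<\rho$. So at most $k+(2k-1)=3k-1$ vertices satisfy $d(x,s)<\rho$. As $|V|\ge3k$, some vertex is at distance at least $\rho$ from $s$. A geodesic from $s$ to it contains one vertex at each integer distance in $[0,\rho)$, that is, $\lceil\rho\rceil$ vertices at distance less than $\rho$. Hence $\rho\le\lceil\rho\rceil\le3k-1$.

**Step 2: averaging over $Y$.** The purpose is to replace $S$ by a subset $C$ that lies in one ball of radius $\rho$ and carries about half of the spanning-tree weight.

For $y\in Y$ put $C_y=\{s\in S: d(y,s)=f(y)\}=\{s\in S: y\notin\mathrm{Err}(s)\}$. Since $f(y)\le\rho$, $C_y\subseteq B(y,\rho)$. Each $s\in S$ lies in $C_y$ for at least $|Y|-k\ge|Y|/2$ of the vertices $y\in Y$.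

Let $D=\mathrm{diam}(S)\le2k$ (Lemma 1). Fix $\eta\ge0$ and choose one representative in each $\eta$-component of $S$. For $C\subseteq S$, points of $C$ in different $\eta$-components of $S$ are in different $\eta$-components of $C$. So $c_\eta(C)$ is at least the number of $\eta$-components of $S$ that meet $C$, hence at least the number of representatives in $C$. Each representative lies in $C_y$ for at least half of the $y\in Y$. Therefore the average of $c_\eta(C_y)$ over $y\in Y$ is at least $\frac12c_\eta(S)$.

Sum this over $0\le\eta<D$. Some $y_0\in Y$ does at least as well as the average, so with $C:=C_{y_0}$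
$$\sum_{\eta=0}^{D-1}c_\eta(C)\ \ge\ \frac12\sum_{\eta=0}^{D-1}c_\eta(S)=\frac12\bigl(M(S)+D\bigr)>0.$$
The equality is Fact 3 together with $c_\eta(S)=1$ for $\eta\ge D$. The sum on the left is positive, so $C\ne\emptyset$. Then $c_\eta(C)=1$ for $\eta\ge D$ too, and by Fact 3 the left side is $M(C)+D$. Hence
$$M(S)\le2M(C)+D\le2M(C)+2k. \tag{4}$$

If $\rho=0$, then $C\subseteq B(y_0,0)=\{y_0\}$, so $M(C)=0$ and $M(S)\le2k\le43\Lambda k$; we are done. From now on $\rho>0$.

**Step 3: one covering, and a small connected set containing $C$.** The purpose is to carry out the single halving of Section 8 with $\rho$ in place of $R$.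

Since $0<\rho\le3k$, the ball $B(y_0,\rho)\supseteq C$ is covered by at most $\Lambda$ balls $B(c_i,\rho/2)$. Assign each $s\in C$ to one ball containing it, let $C_i$ be the set assigned to ball $i$, and discard $i$ if $C_i=\emptyset$. Let $H_i=\{x: d(x,c_i)<\rho/2\}$; it contains $c_i$.

If $x\in H_i$, $s\in C_i$ and $f(x)\ge\rho$, then $d(x,s)<\rho/2+\rho/2=\rho\le f(x)$, so $x\in\mathrm{Err}(s)$. Fixing one $s\in C_i$ gives $|H_i\cap\{f\ge\rho\}|\le k$. The vertices with $f<\rho$ number at most $2k$ altogether by (3). Hence
$$\Bigl|\bigcup_iH_i\Bigr|\le\Lambda k+2k.$$

Let $\Gamma$ be the union of geodesics from $c_i$ to each $s\in C_i$, for all $i$, and geodesics from $y_0$ to each $c_i$. It is connected and contains $C$. We count its vertices.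

- On a geodesic from $c_i$ to $s\in C_i$, every vertex other than $s$ is at distance less than $d(c_i,s)\le\rho/2$ from $c_i$, so it lies in $H_i$. These geodesics contribute at most $\Lambda k+2k+|C|$ vertices.
- For $s\in C_i$ we have $d(y_0,c_i)\le d(y_0,s)+d(s,c_i)\le\frac32\rho\le\frac92k$. A geodesic from $y_0$ to $c_i$ has $d(y_0,c_i)$ vertices other than $c_i\in H_i$. These geodesics contribute at most $\frac92\Lambda k$ further vertices.

So $|\Gamma|\le\Lambda k+2k+|C|+\frac92\Lambda k$, and Fact 2 gives
$$M(C)\le11\Lambda k+4k+2|C|. \tag{5}$$

**Step 4: bounding $|C|$.** The purpose is to count the endpoints. Split $C$ according to whether $f<\rho$, $f>\rho$ or $f=\rho$.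

*Below.* By (3), $|C\cap\{f<\rho\}|\le2k$.

*Above.* Let $s'\in C_i$ with $f(s')>\rho$. For any $s\in C_i$, $d(s,s')\le\rho/2+\rho/2=\rho<f(s')$, so $s'\in\mathrm{Err}(s)$. Fixing one $s\in C_i$ gives $|C_i\cap\{f>\rho\}|\le k$, and summing over $i$ gives $|C\cap\{f>\rho\}|\le\Lambda k$.

*Equal.* Let $Q=C\cap\{f=\rho\}$ and $N=|Q|$.

**Claim.** $N\le2\Lambda k$.

*Proof of the claim.* Suppose $N>2\Lambda k$. Let $s\in Q$. Every $s'\in Q$ with $d(s,s')\ne\rho=f(s')$ lies in $\mathrm{Err}(s)$, so there are at most $k$ of them (among them $s'=s$, since $\rho>0$). Thus
$$\text{for each } s\in Q, \text{ at least } N-k>0 \text{ elements } s'\in Q \text{ have } d(s,s')=\rho. \tag{6}$$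
In particular $\rho$ is a positive integer. So almost all pairs in $Q$ are at distance exactly $\rho$. We look at the vertices $z$ that are one step closer. For $z\in V$ let
$$A_z=\{s'\in Q: d(z,s')=\rho-1\},\qquad b_z=|\{s\in Q: s\text{ adjacent to }z\}|.$$
By (1), $b_z\le\deg z\le\lambda(1)-1\le\Lambda-1$.

(a) *No $A_z$ is large: $|A_z|\le\Lambda k$.* If $\rho=1$, then $A_z\subseteq\{z\}$. If $\rho\ge2$, cover $B(z,\rho-1)$ by at most $\Lambda$ balls of radius $(\rho-1)/2$, which is possible since $\rho-1\le3k$. Elements of $Q$ in one such ball are pairwise at distance at most $\rho-1<\rho$. If $s$ is one of them, then each of them, say $s'$ (possibly $s'=s$), has $d(s,s')\ne\rho=f(s')$ and so lies in $\mathrm{Err}(s)$. Hence each ball contains at most $k$ elements of $Q$, and $|A_z|\le\Lambda k$.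

(b) *The sets $A_z$ are small on the whole: $\sum_z|A_z|\le kN$.* First, for every $z\in V$,
$$|\{s\in Q: z\in\mathrm{Err}(s)\}|\ge|A_z|.$$
If $f(z)\ne\rho-1$, every $s\in A_z$ has $d(z,s)=\rho-1\ne f(z)$, so the set on the left contains $A_z$. If $f(z)=\rho-1$, then $z\in\mathrm{Err}(s)$ means $d(z,s)\ne\rho-1$, so the set on the left is $Q\setminus A_z$. By (a) its size is $N-|A_z|\ge N-\Lambda k>\Lambda k\ge|A_z|$. Now sum over $z$. The left sides add up to $\sum_{s\in Q}|\mathrm{Err}(s)|\le kN$.

(c) *Counting pairs at distance $\rho$.* By (6) there are at least $N(N-k)$ ordered pairs $(s,s')\in Q^2$ with $d(s,s')=\rho$. For each such pair, the neighbor $z$ of $s$ on a geodesic to $s'$ has $d(z,s')=\rho-1$, so $s$ is adjacent to $z$ and $s'\in A_z$. The number of triples $(z,s,s')$ with $s\in Q$ adjacent to $z$ and $s'\in A_z$ is $\sum_zb_z|A_z|$. Therefore, by (b),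
$$N(N-k)\le\sum_zb_z|A_z|\le(\Lambda-1)\sum_z|A_z|\le(\Lambda-1)kN.$$
Dividing by $N$ gives $N\le\Lambda k$, which contradicts $N>2\Lambda k$. This proves the claim.

In the star of Section 8 the second case of (b) is where the assumption $N>2\Lambda k$ is needed: there $z=o$ has $f(o)=\rho-1$ and $A_o=Q$, so no leaf regards $o$ as an error, and the inequality in (b) fails. But there $N=\Delta\le2\Lambda k$.

Adding the three parts, $|C|\le2k+\Lambda k+2\Lambda k=3\Lambda k+2k$.

**Step 5: putting the bounds together.** By (5),
$$M(C)\le11\Lambda k+4k+6\Lambda k+4k=17\Lambda k+8k\le21\Lambda k,$$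
since $\Lambda\ge2$. By (4), $M(S)\le42\Lambda k+2k\le43\Lambda k$. This proves Proposition 1, and with it Theorem 2. $\square$

## 10. Spiders: a matching lower bound

The star of Section 5 shows a deterministic loss of order $2^\alpha$ for one error. Lengthening its edges gives any number of errors and any larger distance $d(r,g)$, and a random goal handles randomized algorithms.

**Theorem 3.** For all integers $\Delta\ge3$, $L\ge1$, $m\ge1$ there are a graph $G$ with $2^\alpha=\Delta+1$, a root $r$, a prediction $f$, and $\Delta-1$ possible goals $g$, each with $d(r,g)=m+L$ and $|\mathcal E|=L$, such that every algorithm, even randomized, has expected cost at least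
$$d(r,g)+(2^\alpha-3)\,|\mathcal E|\ \ge\ d(r,g)+\tfrac14\,2^\alpha|\mathcal E|$$
for at least one of these goals.

*Proof.*

**The instance.** Let $G$ be a spider: a center $o$ with $\Delta$ arms (paths starting at $o$). One arm has length $m$ with $r$ at its end; the other $\Delta-1$ have length $L$ with ends $\ell_1,\dots,\ell_{\Delta-1}$. Put $f(x)=d(x,o)+L$. Suppose $g=\ell_i$. If $x=o$ or $x$ is outside arm $i$, then $d(x,g)=d(x,o)+L=f(x)$. The $L$ vertices $x\ne o$ of arm $i$ have $d(x,g)=L-d(x,o)\ne f(x)$. So $|\mathcal E|=L$, and $d(r,g)=m+L$.

**The cost.** The purpose is to bound the expected cost for a random goal. The graph, root and prediction are the same for all $\Delta-1$ goals, so until $g$ is reached the agent's information is the same too. Hence a deterministic algorithm is a fixed walk. Reaching the first leaf among $\ell_1,\dots,\ell_{\Delta-1}$ costs at least $m+L$, and going from one such leaf to another costs at least $2L$. So the $j$-th distinct $\ell_i$ that the walk visits is reached at cost at least $m+(2j-1)L$; leaves that are never visited count as infinite cost. For uniformly random $i$ the expected cost is at least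
$$m+\frac{L}{\Delta-1}\sum_{j=1}^{\Delta-1}(2j-1)=m+(\Delta-1)L=d(r,g)+(\Delta-2)L.$$
For a randomized algorithm, average over its random bits: the expected cost over the bits and the random $i$ is at least the same, so some fixed $i$ has expected cost at least this. If $2^\alpha=\Delta+1$, then $\Delta-2=2^\alpha-3$, and $\Delta-2\ge\frac14(\Delta+1)$ because $\Delta\ge3$.

**The doubling constant.** It remains to show $\lambda=\Delta+1$. By (1) at $z=o$, $\lambda\ge\Delta+1$. For the upper bound, a ball of radius $t$ and a ball of radius $t/2$ equal those of radius $n=\lfloor t\rfloor$ and $h=\lfloor n/2\rfloor$, and $n\le2h+1$. Any at most $2h+1$ consecutive vertices of an arm (with $o$ counted in the arm) lie in one ball of radius $h$, about a middle vertex. Consider $B(v,n)$ with $v$ on an arm $P$ (any arm if $v=o$), and let $a=d(v,o)$. A vertex of $P$ at distance $t$ from $o$ is at distance $|t-a|$ from $v$; a vertex of another arm at distance $t$ from $o$ is at distance $a+t$ from $v$.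

- *Case $a\ge n$.* The ball lies in $P$ and consists of at most $2n+1\le4h+3\le3(2h+1)$ consecutive vertices, so $3$ balls of radius $h$ suffice.
- *Case $a<n$ and $a\le h$.* Use $B(o,h)$. On each other arm the vertices left over have $h<t\le n-a$, at most $\max(0,n-a-h)\le h+1\le2h+1$ consecutive ones. On $P$ they have $h<t\le a+n$, at most $a+n-h\le h+(h+1)=2h+1$ consecutive ones. One ball for each arm suffices, in total at most $1+(\Delta-1)+1=\Delta+1$ balls.
- *Case $h<a<n$.* Since $a\ge h+1$ and $n\le2h+1$, we have $n-a\le h$, so $B(o,h)$ covers the part of the ball on all other arms. On $P$ the vertices left over have $h<t\le a+n$. Since $a\le n-1\le2h$ and $n-h\le h+1$, there are at most $3h+1\le2(2h+1)$ consecutive ones, and two more balls suffice. In total $3$ balls.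

Since $3\le\Delta+1$, we get $\lambda\le\Delta+1$. $\square$

In Theorem 3 the parameters are free. For every integer value $2^\alpha=\Delta+1\ge4$, every $|\mathcal E|=L\ge1$ and every $d(r,g)=m+L>|\mathcal E|$ there are instances on which any algorithm, even randomized, pays in expectation at least $d(r,g)+(2^\alpha-3)|\mathcal E|$. A bound $d(r,g)+C\,2^{c\alpha}|\mathcal E|$ valid for all instances therefore needs $C\,2^{c\alpha}\ge\frac14\,2^\alpha$ for all these $\alpha$, hence $c\ge1$. Together with Theorem 2, the optimal additive overhead is $\Theta(2^\alpha|\mathcal E|)$.
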